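\title{Superlinear growth of the higher environment derivatives in first-passage percolation}

\begin{abstract}
Give the edges of the box $\mathbb Z^d\cap[-2n,2n]^d$ independent passage times equal to $a$ with probability $p$ and to $b>a$ with probability $1-p$, and let $f$ be the passage time from $0$ to $nv$. For a set $M$ of edges let $\partial_Mf$ be the iterated discrete derivative of $f$ with respect to the passage times of the edges in $M$. We disprove the conjecture that $\sum_{|M|=2}\|\partial_Mf\|_2^2\le Cn$. For every $d\ge2$, every $k\ge2$ and every $p$ below the oriented percolation threshold, $\sum_{|M|=k}\|\partial_Mf\|_2^2\ge c_k\,n(\log n)^{k-1}$. The proof compares, in the Fourier--Walsh expansion of $f$, a linear lower bound for the first derivatives in a bulk region with a bound of order $n/\log n$ for the variance produced by that region. In dimension two, above the oriented threshold and for $v$ strictly inside the percolation cone, all these sums are bounded.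
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

\subsection{Passage times and their derivatives}
Fix real numbers $0<a<b$, a number $p\in(0,1)$, a dimension $d\ge2$ and a vertex $v\in\mathbb Z^d$ with $0<\|v\|_\infty\le2$; write $q=1-p$. For $n\ge1$ let $\Lambda=\mathbb Z^d\cap[-2n,2n]^d$, join two vertices of $\Lambda$ when their $\ell^1$-distance is $1$, and let $W_n$ be the set of edges. An \emph{environment} is an element $\omega$ of $\Omega_n=\{a,b\}^{W_n}$. Under the measure $\mathbb P$ the values $\omega_j$, $j\in W_n$, are independent, equal to $a$ with probability $p$ and to $b$ with probability $q$. For a path $\gamma$ let $T(\gamma,\omega)$ be the sum of the values of $\omega$ on the edges of $\gamma$. The bound on $\|v\|_\infty$ makes $nv$ a vertex of $\Lambda$, and the \emph{passage time} $f=f_n(\omega)$ is the minimum of $T(\gamma,\omega)$ over all paths $\gamma$ in $\Lambda$ from $0$ to $nv$.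

For an edge $j$ and $\alpha\in\{a,b\}$ let $\sigma_j^\alpha\omega$ be $\omega$ with the value on $j$ reset to $\alpha$. The derivative of a function $g$ of the environment with respect to $j$ is
\[
\partial_jg(\omega)=g(\sigma_j^b\omega)-g(\sigma_j^a\omega).
\]
These operators commute, and for a set $M=\{m_1,\dots,m_k\}$ of distinct edges we put $\partial_Mg=\partial_{m_1}\cdots\partial_{m_k}g$. With $\|\cdot\|_2$ the norm of $L^2(\mathbb P)$, let
\[
D_k(n)=\sum_{M\subseteq W_n,\ |M|=k}\|\partial_Mf\|_2^2 .
\]
The following conjecture is posed in \cite{MRS}.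

\medskip\noindent\textbf{Conjecture.} \emph{There is a constant $C$ independent of $n$ such that $D_2(n)\le Cn$ for all $n$.}

\subsection{Why one would guess a linear bound}
The first derivative $\partial_jf$ is the time lost when the edge $j$ is slowed down. It vanishes unless the fastest route, with $j$ made fast, passes through $j$, and fastest routes have $O(n)$ edges; this gives $D_1(n)\le Cn$ (Lemma~\ref{lem:moments}). The conjecture asks for the same bound one order higher.

The second derivative $\partial_i\partial_jf$ measures how the value of $i$ changes the importance of $j$. Take the passage time $\min(\omega_1+\omega_2,\omega_3+\omega_4)$ between opposite corners of a unit square. If $\omega_2=\omega_4$, it equals $\omega_2+\min(\omega_1,\omega_3)$ and $\partial_1\partial_3=b-a-a+a=b-a$: competing edges have a positive mixed derivative. If $(\omega_3,\omega_4)=(a,b)$, it equals $\min(\omega_1+\omega_2,a+b)$ and $\partial_1\partial_2=(a+b)-2(a+b)+2a=-(b-a)$: edges that are useful only together have a negative one.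

If such interactions were local, each of the $O(n)$ relevant edges would interact with a bounded number of others and $D_2(n)$ would be $O(n)$. This is what happens on a chain of $N$ copies of a fixed finite graph glued in series: the end-to-end passage time is a sum of $N$ independent copies of one variable, mixed derivatives between different copies vanish, and the second-order sum is a constant times $N$. On the chain the variance is also a constant times $N$. These two facts are linked, and the link is what disproves the conjecture.

\subsection{Oriented percolation and the two theorems}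
Let the edges of $\mathbb Z^d$ carry independent values $a$, $b$ with probabilities $p$, $q$. An \emph{oriented $a$-path} is a path whose steps are unit coordinate vectors $+e_1,\dots,+e_d$ and whose edges all have the value $a$. Let $\rho_K$ be the probability that an oriented $a$-path of length $K$ starts at $0$, and let $\vec p_c(d)$ be the critical probability of oriented bond percolation, the supremum of those $p$ for which $\rho_K\to0$. For $p<\vec p_c(d)$ there are $C,c>0$ with
\begin{equation}\label{eq:decay}
\rho_K\le Ce^{-cK}\qquad\text{for all }K;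
\end{equation}
see \cite{Men} and \cite{AB}, the latter covering oriented percolation. For $p<1/d$ this is elementary: there are $d^K$ oriented paths of length $K$ from $0$, so $\rho_K\le(dp)^K$. In particular $\vec p_c(d)\ge1/d$.

\begin{theorem}\label{thm:lower}
Let $d\ge2$, $0<a<b$, $0<p<\vec p_c(d)$ and $v\in\mathbb Z^d$ with $0<\|v\|_\infty\le2$. For every $k\ge2$ there are $c_k>0$ and $n_k$ such that
\[
D_k(n)\ge c_k\,n(\log n)^{k-1}\qquad(n\ge n_k).
\]
In particular $D_2(n)/n\to\infty$, and the conjecture is false.
\end{theorem}

Some restriction on the parameters is unavoidable. Let $d=2$ and define the \emph{level} and the \emph{position} of $x\in\mathbb Z^2$ by $\operatorname{lev}(x)=x_1+x_2$ and $\operatorname{pos}(x)=x_1-x_2$. A step $+e_i$ raises the level by $1$ and changes the position by $\pm1$. Let $r_N$ be the largest position at level $N$ reached by an oriented $a$-path from a vertex of level $0$ and position at most $0$. For $p>\vec p_c(2)$ the ratio $r_N/N$ converges almost surely to a constant $\alpha(p)>0$, the \emph{edge speed} \cite{Dur}; since $r_N\le N$, also $\alpha(p)\le1$.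

\begin{theorem}\label{thm:cone}
Let $d=2$, $0<a<b$, $p>\vec p_c(2)$ and $v\in\mathbb Z^2$ with $0<\|v\|_\infty\le2$. If $v_1+v_2>0$ and $|v_1-v_2|<\alpha(p)(v_1+v_2)$, for example if $v=(1,1)$, then $\sup_nD_k(n)<\infty$ for every $k\ge1$.
\end{theorem}

Thus the conjectured inequality fails for all $v$ when $p<\vec p_c(d)$, and it holds when $d=2$, $p>\vec p_c(2)$ and $v$ lies in the open percolation cone. We do not settle the remaining parameters: $p=\vec p_c(d)$; $p>\vec p_c(2)$ with $v$ outside the open cone; and $p>\vec p_c(d)$ with $d\ge3$.

The proof of Theorem~\ref{thm:lower} has three parts. Section~\ref{sec:fourier} shows that a function whose variance is much smaller than the sum of its squared first derivatives has large higher derivatives. Section~\ref{sec:variance} constructs a set $S$ of edges around the origin whose contribution to the variance of $f$ is $O(n/\log n)$, and Section~\ref{sec:first} shows that the first derivatives in $S$ still have total size of order $n$. Section~\ref{sec:cone} proves Theorem~\ref{thm:cone}.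

Throughout, $\lambda=\min(p,q)$ and $\delta=\min(b-a,2a)$. The letters $C,c$ denote positive constants that depend only on $a,b,p,d,v$ (and on the order $k$ where it occurs) and may change from line to line.

\section{Derivatives and the Fourier--Walsh expansion}\label{sec:fourier}

In this section $W$ is any finite set, $\Omega=\{a,b\}^W$ carries the product measure with weights $p,q$, and $h:\Omega\to\mathbb R$ is arbitrary. Let $\chi_j(\omega)=\sqrt{p/q}$ if $\omega_j=b$ and $\chi_j(\omega)=-\sqrt{q/p}$ if $\omega_j=a$. Then $\mathbb E\chi_j=0$ and $\mathbb E\chi_j^2=1$, so by independence the $2^{|W|}$ products $\chi_M=\prod_{j\in M}\chi_j$, $M\subseteq W$, form an orthonormal basis of $L^2(\Omega)$, and $h=\sum_M\hat h(M)\chi_M$ with $\hat h(M)=\mathbb E[h\chi_M]$.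

We shall control the variance only through the edges of a subset, so we fix $S\subseteq W$, let $\mathcal G$ be the $\sigma$-field generated by $(\omega_j)_{j\notin S}$, and put
\[
w(M)=|M\cap S|,\qquad V=\mathbb E\operatorname{Var}(h\mid\mathcal G),\qquad D_k^S=\sum_{L\subseteq S,\ |L|=k}\|\partial_Lh\|_2^2 .
\]

\begin{lemma}\label{lem:parseval}
For every $k\ge1$,
\[
V=\sum_{w(M)\ge1}\hat h(M)^2,\qquad (pq)^kD_k^S=\sum_M\binom{w(M)}k\hat h(M)^2 .
\]
\end{lemma}

\begin{proof}
We have $\mathbb E[\chi_M\mid\mathcal G]=\chi_M$ if $w(M)=0$ and $\mathbb E[\chi_M\mid\mathcal G]=0$ otherwise. So $h-\mathbb E[h\mid\mathcal G]=\sum_{w(M)\ge1}\hat h(M)\chi_M$, and $V$ is its squared norm. Next, $\partial_j\chi_j=\sqrt{p/q}+\sqrt{q/p}=(pq)^{-1/2}$, so $\partial_j\chi_M$ equals $(pq)^{-1/2}\chi_{M\setminus\{j\}}$ if $j\in M$ and $0$ otherwise. Hence $\partial_Lh=(pq)^{-|L|/2}\sum_{M\supseteq L}\hat h(M)\chi_{M\setminus L}$ and $(pq)^{|L|}\|\partial_Lh\|_2^2=\sum_{M\supseteq L}\hat h(M)^2$. In the sum over $L\subseteq S$ with $|L|=k$, a set $M$ appears $\binom{w(M)}k$ times.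
\end{proof}

If $V>0$, the numbers $\nu(i)=V^{-1}\sum_{w(M)=i}\hat h(M)^2$ form a probability distribution on $\{1,2,\dots\}$, and Lemma~\ref{lem:parseval} reads
\begin{equation}\label{eq:moments}
(pq)^kD_k^S=V\sum_{i\ge1}\binom ik\nu(i).
\end{equation}
The derivative sums are the binomial moments of $\nu$. The mean of $\nu$ is $\mu=pqD_1^S/V$. The inequality $\mu\ge1$, for $S=W$, is the Efron--Stein inequality
\begin{equation}\label{eq:ES}
\operatorname{Var}(h)\le pq\sum_{j\in W}\|\partial_jh\|_2^2 ,
\end{equation}
which is trivial when $h$ is constant. If this inequality is far from sharp, then $\mu$ is large, and a distribution with a large mean has still larger higher moments.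

\begin{example}\label{ex:parallel}
Let two vertices be joined by $m$ parallel edges, $W=S=\{1,\dots,m\}$, and let $h=\min_j\omega_j=a+(b-a)\prod_j\mathbf 1\{\omega_j=b\}$. Then $\partial_Mh$ equals $b-a$ if all edges outside $M$ have the value $b$ and $0$ otherwise, so
\[
V=(b-a)^2q^m(1-q^m),\qquad D_k^S=(b-a)^2\binom mkq^{m-k}.
\]
Since $\mathbf 1\{\omega_j=b\}=q+\sqrt{pq}\,\chi_j$, we get $\hat h(M)^2=(b-a)^2q^m\,p^{|M|}q^{m-|M|}$ for $M\ne\emptyset$: the distribution $\nu$ is the binomial law with parameters $m,p$ conditioned to be positive. Consequently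
\[
\frac{pqD_1^S}{V}=\frac{mp}{1-q^m},\qquad\frac{pqD_2^S}{D_1^S}=\frac{(m-1)p}2 .
\]
As the number of competing routes grows, the Efron--Stein bound overestimates the variance by a factor close to $mp$, and the second-order sum exceeds the first-order sum by a factor of the same order. The next proposition says that the first effect always forces the second; in this example its bound \eqref{eq:two} is sharp up to a factor tending to $1$ as $m\to\infty$.
\end{example}

\begin{proposition}\label{prop:spectral}
Suppose that $U=pqD_1^S>0$. Then $V>0$, and with $\mu=U/V$,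
\begin{equation}\label{eq:two}
(pq)^2D_2^S\ge\tfrac12\,U(\mu-1).
\end{equation}
For $k\ge2$ let $\phi_k(x)=\max(x-k+1,0)^k/k!$. Then $\phi_k(x)/x$ is nondecreasing on $(0,\infty)$ and
\begin{equation}\label{eq:general}
(pq)^kD_k^S\ge U\,\frac{\phi_k(\mu)}{\mu}.
\end{equation}
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:parseval}, $U>0$ means that $\hat h(M)\ne0$ for some $M$ with $w(M)\ge1$, so $V>0$. Since $\sum_ii^2\nu(i)\ge\mu^2$, we have $\sum_i\binom i2\nu(i)\ge\frac12\mu(\mu-1)$; now \eqref{eq:moments} and $V\mu=U$ give \eqref{eq:two}.

For integers $i\ge0$ we have $\binom ik\ge\phi_k(i)$: if $i\ge k$, each of the $k$ factors of $i(i-1)\cdots(i-k+1)$ is at least $i-k+1$, and if $i<k$ both sides vanish. The function $\phi_k$ is convex on $[0,\infty)$, so Jensen's inequality in \eqref{eq:moments} gives $(pq)^kD_k^S\ge V\phi_k(\mu)=U\phi_k(\mu)/\mu$. Finally $\phi_k(x)/x$ is the slope of the chord of a convex function from $0$, where $\phi_k(0)=0$, to $x$, hence nondecreasing.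
\end{proof}

We need two more tools. The first improves \eqref{eq:ES} by a logarithm when the derivatives are much smaller in $L^1$ than in $L^2$.

\begin{lemma}[Talagrand's inequality]\label{lem:talagrand}
There is a constant $K_p$, depending only on $p$, such that with $A_j=\|\partial_jh\|_2$ and $B_j=\|\partial_jh\|_1$,
\[
\operatorname{Var}(h)\le K_p\sum_{j:\,A_j>0}\frac{A_j^2}{1+\log(A_j/B_j)} .
\]
\end{lemma}

\begin{proof}
Let $\Delta_jh=h-\mathbb E_jh$, where $\mathbb E_j$ averages over the coordinate $j$. Then \cite[Theorem 1.5]{Tal} states that $\operatorname{Var}(h)\le K_p\sum_j\|\Delta_jh\|_2^2/\log(e\|\Delta_jh\|_2/\|\Delta_jh\|_1)$, vanishing terms being omitted. Now $\Delta_jh$ equals $p\,\partial_jh$ where $\omega_j=b$ and $-q\,\partial_jh$ where $\omega_j=a$, and $\partial_jh$ does not depend on $\omega_j$. Therefore $\|\Delta_jh\|_2^2=(qp^2+pq^2)A_j^2=pqA_j^2\le A_j^2$ and $\|\Delta_jh\|_1=2pqB_j$, and the ratio of the two norms is $A_j/(2\sqrt{pq}\,B_j)\ge A_j/B_j$.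
\end{proof}

The second tool says that resetting a bounded number of edges changes probabilities by a bounded factor. Its proof also applies to the product measure on all edges of $\mathbb Z^d$.

\begin{lemma}\label{lem:reset}
Let $\pi$ be a finite set of edges and $H$ an event, and let $H^\pi$ be the set of all $\omega$ that agree outside $\pi$ with some element of $H$. Then $\mathbb P(H^\pi)\le\lambda^{-|\pi|}\,\mathbb P(H)$.
\end{lemma}

\begin{proof}
The event $H^\pi$ is determined by the values outside $\pi$. Given such values that lie in $H^\pi$, at least one configuration on $\pi$ yields an element of $H$, and it has probability at least $\lambda^{|\pi|}$. So $\mathbb P(H)\ge\lambda^{|\pi|}\mathbb P(H^\pi)$.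
\end{proof}

\section{Geodesics, first derivatives and moments}\label{sec:basic}

We return to the passage time $f$. For a walk that may repeat edges, $T$ counts edges with multiplicity; erasing loops does not increase $T$, so $f\le T(\gamma,\omega)$ for every walk $\gamma$ in $\Lambda$ from $0$ to $nv$. A path from $x$ to $y$ is \emph{monotone} if it has $\|x-y\|_1$ edges; it then stays in every box that contains $x$ and $y$. A \emph{geodesic} between two vertices is a path in $\Lambda$ of minimal time. Since $a>0$, geodesics are self-avoiding. Subpaths of geodesics are geodesics, and comparison with a monotone path shows that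
\begin{equation}\label{eq:length}
\text{a geodesic from $x$ to $y$ has at most $(b/a)\|x-y\|_1$ edges.}
\end{equation}
Fix a deterministic rule that selects one geodesic $\gamma=\gamma(\omega)$ from $0$ to $nv$. Its number of edges satisfies $n\le|\gamma|\le Cn$ for every $\omega$.

\begin{lemma}\label{lem:first}
For every edge $j$ we have $0\le\partial_jf\le b-a$. If $\partial_jf(\omega)\ne0$ and $\omega_j=a$, then $j\in\gamma(\omega)$. If $Y\ge0$ is a function of the environment and $\mathcal G$ is generated by a set of coordinates that does not contain $j$, then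
\begin{equation}\label{eq:pivot}
\mathbb E\big[\mathbf 1\{\partial_jf\ne0\}\,Y(\sigma_j^a\omega)\,\big|\,\mathcal G\big]\le p^{-1}\,\mathbb E\big[\mathbf 1\{j\in\gamma\}\,Y\,\big|\,\mathcal G\big].
\end{equation}
\end{lemma}

\begin{proof}
Raising $\omega_j$ from $a$ to $b$ raises the time of every self-avoiding path by $0$ or $b-a$, which gives the first claim. If $\omega_j=a$ and $j\notin\gamma(\omega)$, then $f(\sigma_j^b\omega)\le T(\gamma,\sigma_j^b\omega)=T(\gamma,\omega)=f(\sigma_j^a\omega)$, so $\partial_jf(\omega)=0$. The variable $X=\mathbf 1\{\partial_jf\ne0\}Y(\sigma_j^a\omega)$ does not depend on $\omega_j$, so $\mathbb E[X\mid\mathcal G]=p^{-1}\mathbb E[X\mathbf 1\{\omega_j=a\}\mid\mathcal G]$, and $X\mathbf 1\{\omega_j=a\}\le\mathbf 1\{j\in\gamma\}Y$ by the second claim.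
\end{proof}

\begin{lemma}\label{lem:moments}
Let $g=f-\mathbb Ef$. Then $D_1(n)\le Cn$, $\mathbb Eg^2\le Cn$ and $\mathbb Eg^4\le Cn^2$.
\end{lemma}

\begin{proof}
By \eqref{eq:pivot} with $Y=1$ and trivial $\mathcal G$, $D_1(n)\le(b-a)^2p^{-1}\sum_j\mathbb P(j\in\gamma)=(b-a)^2p^{-1}\mathbb E|\gamma|\le Cn$, and \eqref{eq:ES} gives $\mathbb Eg^2\le Cn$. For the fourth moment we apply \eqref{eq:ES} to $g^2$. From $\partial_j(g^2)=\partial_jf\cdot\big(2g(\sigma_j^a\omega)+\partial_jf\big)$ we get
\[
\big(\partial_j(g^2)\big)^2\le(b-a)^2\,\mathbf 1\{\partial_jf\ne0\}\,Y(\sigma_j^a\omega),\qquad Y=(2|g|+b-a)^2 .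
\]
By \eqref{eq:pivot}, $\sum_j\mathbb E(\partial_j(g^2))^2\le C\,\mathbb E[|\gamma|Y]\le Cn\,\mathbb EY\le Cn^2$. Hence $\operatorname{Var}(g^2)\le Cn^2$ and $\mathbb Eg^4=\operatorname{Var}(g^2)+(\mathbb Eg^2)^2\le Cn^2$.
\end{proof}

\section{A bulk region with small conditional variance}\label{sec:variance}

For an integer $r\in[n/4,n/2]$ let $Q_r=\{-r,\dots,r-1\}^d$ and let $S_r$ be the set of edges $(x,i)=\{x,x+e_i\}$ with $x\in Q_r$ and $1\le i\le d$. We call $x$ the lower endpoint of $(x,i)$. Both endpoints of an edge of $S_r$ lie in $[-r,r]^d$, and for large $n$ every edge with both endpoints in $[-n/8,n/8]^d$ belongs to $S_r$.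

\begin{proposition}\label{prop:variance}
Let $p\in(0,1)$ be arbitrary. For all large $n$ there is an integer $r=r(n)\in[n/4,n/2]$ such that, with $S=S_r$ and $\mathcal G$ generated by $(\omega_j)_{j\notin S}$,
\[
\mathbb E\operatorname{Var}(f\mid\mathcal G)\le\frac{Cn}{\log n}.
\]
\end{proposition}

To gain a logarithm from Lemma~\ref{lem:talagrand} we would like each single edge to lie on $\gamma$ with small probability. We have no such bound for a given edge, and it fails at the origin, where one of $2d$ edges lies on $\gamma$. We therefore replace $f$ by an average $F$ of $f$ over $\ell^d$ small shifts of the environment. The derivative $\partial_jF$ averages derivatives of $f$ over $\ell^d$ nearby edges, of which a geodesic uses only $O(\ell)$. The shifts must preserve $\mathbb P$ on the finite box and must not disturb the target $nv$, which may lie on the boundary. So we shift cyclically inside $Q_r$ and leave all other edges alone; those edges gain nothing from the averaging, and this is why we condition on them. The price is a seam near the boundary of $Q_r$, and $r$ will be chosen so that $\gamma$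 spends little time there.

\subsection{The shifts and the choice of $r$}
Let $n$ be large and $\ell=\lfloor n^{1/8}\rfloor$. Identify $Q_r$ with $(\mathbb Z/2r\mathbb Z)^d$, and for $z\in\mathbb Z^d$ let $\theta_z(x,i)=(x+z\bmod 2r,\,i)$, a bijection of $S_r$. Define $\tau_z\omega$ by $(\tau_z\omega)_{\theta_zj}=\omega_j$ for $j\in S_r$ and $(\tau_z\omega)_j=\omega_j$ for $j\notin S_r$. The map $\tau_z$ permutes the coordinates in $S_r$, so it preserves $\mathbb P$ and the conditional law given $\mathcal G$, and $\tau_z^{-1}=\tau_{-z}$. Put
\[
Z=\{0,\dots,\ell-1\}^d,\qquad f_z(\omega)=f(\tau_z\omega),\qquad F=\ell^{-d}\sum_{z\in Z}f_z .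
\]

Let $N_r(\omega)$ be the number of vertices $y$ of $\gamma(\omega)$ with $r-\ell\le\|y\|_\infty\le r$. Each vertex is counted for at most $\ell+1$ values of $r$, so $\sum_rN_r\le(\ell+1)(|\gamma|+1)\le C\ell n$. There are at least $n/8$ admissible values of $r$, so one of them satisfies $\mathbb EN_r\le C\ell$. We fix this $r$ and write $N=N_r$, $S=S_r$.

\subsection{Shifting changes the passage time little}

\begin{lemma}\label{lem:shift}
If $z\in Z$ or $-z\in Z$, then $f(\tau_z\omega)\le f(\omega)+C\ell\,(1+N(\omega))$ for every $\omega$.
\end{lemma}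

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\draw (-4.8,-3.6) rectangle (4.8,4.8);
\fill[gray!25,even odd rule] (-3,-3) rectangle (3,3) (-2.3,-2.3) rectangle (2.3,2.3);
\draw[thick] (0,0)--(0.8,0)--(0.8,0.3)--(1.5,0.3)--(1.5,0.6)--(3.6,0.6)--(3.6,2.4)--(4.3,2.4)--(4.3,4.3);
\draw[thick,dashed] (0.3,0.6)--(1.1,0.6)--(1.1,0.9)--(1.8,0.9)--(1.8,1.2)--(2.5,1.2);
\draw[very thick,dotted] (0,0)--(0,0.6)--(0.3,0.6) (2.5,1.2)--(2.5,0.6);
\fill (0,0) circle (2.5pt) node[below left]{$0$};
\fill (0.3,0.6) circle (2.5pt) node[above]{$z$};
\fill (4.3,4.3) circle (2.5pt) node[left]{$nv$};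
\node at (-1.3,-1.3) {$I$}; \node at (-2.65,0) {$A$}; \node at (-3.9,3.9) {$O$};
\end{tikzpicture}
\caption{A geodesic from $0$ to $nv$ (solid; not to scale). When the environment is shifted by $z$ inside the outer boundary of the gray shell $A$, the part of the geodesic in the inner region $I$ is translated by $z$ (dashed) and keeps its time, the part in the outer region $O$ is unchanged, and short connections (dotted) are needed only at the origin and at visits to $A$.}\label{fig:shift}
\end{figure}

\begin{proof}
Partition $\Lambda$ into $I=\{\|y\|_\infty\le r-\ell-1\}$, $A=\{r-\ell\le\|y\|_\infty\le r\}$ and $O=\{\|y\|_\infty\ge r+1\}$; see Figure~\ref{fig:shift}. Let $\varphi(y)=y+z$ on $I$ and $\varphi(y)=y$ on $A\cup O$, and let $y_0=0,y_1,\dots,y_m=nv$ be the vertices of $\gamma(\omega)$. We have $0\in I$, and $nv\in O$ because $\|nv\|_\infty\ge n>r$. We build a walk in $\Lambda$ through $0,\varphi(y_0),\varphi(y_1),\dots,\varphi(y_m)=nv$ and bound its time in $\tau_z\omega$. A monotone path from $0$ to $\varphi(y_0)=z$ costs at most $bd\ell$. For the step from $\varphi(y_s)$ to $\varphi(y_{s+1})$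 there are three cases.

\emph{Both $y_s$ and $y_{s+1}$ lie in $I$.} Let the edge between them be $(x,i)$. The coordinates of $x+z$ have absolute value at most $(r-\ell-1)+(\ell-1)=r-2$, so no reduction modulo $2r$ occurs and $\theta_z(x,i)=(x+z,i)$ joins $\varphi(y_s)$ to $\varphi(y_{s+1})$. Its value in $\tau_z\omega$ is the value of $(x,i)$ in $\omega$.

\emph{One of them lies in $O$.} The other has sup-norm at least $r$, so $\varphi$ fixes both. The edge has an endpoint outside $[-r,r]^d$, so it is not in $S$ and its value is unchanged.

\emph{One lies in $A$ and the other in $A\cup I$.} Then $\|\varphi(y_s)-\varphi(y_{s+1})\|_1\le1+d\ell$, and a monotone path costs at most $b(1+d\ell)$. Each vertex of $\gamma$ in $A$ belongs to at most two steps, so this case occurs at most $2N$ times.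

The total time is at most $f(\omega)+bd\ell+2Nb(1+d\ell)$.
\end{proof}

We know only the first moment of $N$, while we need $f-f_z$ to be small in $L^2$. The trivial bound $|f-f_z|\le Cn$ would give $\mathbb E(f-f_z)^2\le Cn\ell^2$, which is too large. The fourth moment bound closes this gap.

\begin{lemma}\label{lem:close}
$\mathbb E(f-F)^2\le Cn^{5/6}$.
\end{lemma}

\begin{proof}
Let $z\in Z$ and $X=f-f_z$. Lemma~\ref{lem:shift}, applied to $(\omega,z)$ and to $(\tau_z\omega,-z)$, gives $|X|\le C\ell\,(1+N(\omega)+N(\tau_z\omega))$. As $\tau_z$ preserves $\mathbb P$, it follows that $\mathbb E|X|\le C\ell^2$. For the same reason $\mathbb Ef_z=\mathbb Ef$, so $X=g-g\circ\tau_z$ and $\mathbb EX^4\le16\,\mathbb Eg^4\le Cn^2$ by Lemma~\ref{lem:moments}. H\"older's inequality for $X^2=|X|^{2/3}|X|^{4/3}$ with exponents $3/2$ and $3$ gives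
\[
\mathbb EX^2\le(\mathbb E|X|)^{2/3}(\mathbb EX^4)^{1/3}\le C\ell^{4/3}n^{2/3}\le Cn^{5/6}.
\]
Since $f-F$ is the average of the variables $f-f_z$, convexity of $x\mapsto x^2$ finishes the proof.
\end{proof}

\subsection{The averaged passage time}

\begin{lemma}\label{lem:averaged}
$\operatorname{Var}(F\mid\mathcal G)\le Cn/\log n$ for every value of $(\omega_j)_{j\notin S}$.
\end{lemma}

\begin{proof}
Fix the values outside $S$, so that $F$ is a function on $\{a,b\}^S$, and let $A_j,B_j$ $(j\in S)$ be the conditional $L^2$ and $L^1$ norms of $\partial_jF$. Since $\tau_z\sigma_j^\alpha=\sigma_{\theta_zj}^\alpha\tau_z$, we have $\partial_jf_z(\omega)=(\partial_{\theta_zj}f)(\tau_z\omega)$. In particular $0\le\partial_jF\le b-a$, so $A_j^2\le(b-a)B_j$. By the invariance of the conditional law and by \eqref{eq:pivot} with $Y=1$,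
\begin{equation}\label{eq:Bj}
B_j=\ell^{-d}\sum_{z\in Z}\mathbb E[\partial_{\theta_zj}f\mid\mathcal G]\le\frac{b-a}p\,\ell^{-d}\sum_{z\in Z}\mathbb P(\theta_zj\in\gamma\mid\mathcal G).
\end{equation}

\emph{The sum of the $B_j$.} For each $z$ the map $\theta_z$ is a bijection of $S$, so \eqref{eq:Bj} gives $\sum_{j\in S}B_j\le C\,\mathbb E[|\gamma|\mid\mathcal G]\le Cn$, and then $\sum_{j\in S}A_j^2\le Cn$.

\emph{Each $B_j$ is small.} The edges $\theta_zj$, $z\in Z$, are distinct because $\ell\le2r$. In each coordinate, $\ell$ consecutive residues modulo $2r$ form at most two intervals of $\{-r,\dots,r-1\}$, so the lower endpoints of these edges lie in at most $2^d$ boxes of $\ell^1$-diameter at most $d\ell$. Fix one such box. The part of $\gamma$ from its first to its last edge with lower endpoint in the box, these edges included, is a geodesic between points at distance at most $d\ell+2$, so by \eqref{eq:length} it has at most $b(d\ell+2)/a$ edges. Thus $\gamma$ contains at most $C\ell$ of the edges $\theta_zj$, for every $\omega$, and \eqref{eq:Bj} gives $B_j\le\varepsilon$ with $\varepsilon=C\ell^{1-d}$.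 Since $d\ge2$, we have $\varepsilon\le Cn^{-1/8}$ and $\log(1/\varepsilon)\ge c\log n$.

\emph{Talagrand's inequality.} In the sum of Lemma~\ref{lem:talagrand}, the indices with $A_j\ge\varepsilon^{-1/4}B_j$ contribute at most $4\sum_jA_j^2/\log(1/\varepsilon)\le Cn/\log n$. For the other indices the denominator is at least $1$, because $A_j\ge B_j$, and $A_j^2\le\varepsilon^{-1/2}B_j^2\le\varepsilon^{1/2}B_j$; they contribute at most $C\varepsilon^{1/2}n\le Cn^{15/16}$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:variance}]
Write $f=F+(f-F)$. Then $\operatorname{Var}(f\mid\mathcal G)\le2\operatorname{Var}(F\mid\mathcal G)+2\,\mathbb E[(f-F)^2\mid\mathcal G]$. Take expectations and use Lemmas~\ref{lem:averaged} and~\ref{lem:close}.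
\end{proof}

The hypothesis $d\ge2$ entered only through $\varepsilon\to0$. For $d=1$ the function $f$ is the sum of the values of the edges between $0$ and $nv$, its conditional variance is of order $n$, and $D_2(n)=0$.

\section{First derivatives in the bulk, and the proof of Theorem~\ref{thm:lower}}\label{sec:first}

\begin{proposition}\label{prop:first}
Let $p<\vec p_c(d)$. For all large $n$, with $S$ as in Proposition~\ref{prop:variance},
\[
\sum_{j\in S}\|\partial_jf\|_2^2\ge cn .
\]
\end{proposition}

The simplest source of first derivatives is a $b$-edge on the geodesic: if $j\in\gamma(\omega)$ and $\omega_j=b$, then $f(\sigma_j^a\omega)\le T(\gamma,\omega)-(b-a)$, so $\partial_jf=b-a$. But the geodesic may avoid $b$-edges by detours through $a$-edges, and shortening a detour can require changing several edges at once. We therefore cut $\gamma$ into segments of a fixed length $K$. A segment that is not a monotone path of $a$-edges can be improved by a definite amount by resetting at most $K$ edges, and \eqref{eq:decay} makes monotone $a$-paths of length $K$ rare.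

By \eqref{eq:decay} we can fix $K$ with
\begin{equation}\label{eq:K}
2(2K+1)^d\rho_K^{1/2}\le\tfrac12 .
\end{equation}
This is the only use of the hypothesis $p<\vec p_c(d)$. Let $m=\lfloor n/(8K)\rfloor\ge1$. Since $|\gamma|\ge n$, we can cut the first $mK$ edges of $\gamma$ into consecutive segments $\gamma_1,\dots,\gamma_m$ of $K$ edges each, where $\gamma_i$ runs from $x_{i-1}$ to $x_i$ and $x_0=0$. All $x_i$ lie in $[-n/8,n/8]^d$, and they are distinct. Call $\gamma_i$ \emph{perfect} if all its edges have the value $a$ and $\|x_i-x_{i-1}\|_1=K$, and \emph{imperfect} otherwise. Let $J$ be the number of imperfect segments.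

The geodesic depends on the whole environment, so we bound the number of perfect segments by a union bound. We sum only over the endpoints $x_i$, which costs a factor polynomial in $K$ per segment; this is what \eqref{eq:K} absorbs. The events attached to different segments may depend on the same edges, and independence is replaced by the van den Berg--Kesten inequality, which we recall. Call an event \emph{increasing} if it is preserved when a value $b$ is changed to $a$. Increasing events $H_1,\dots,H_s$ \emph{occur disjointly} in $\omega$ if there are pairwise disjoint sets $R_1,\dots,R_s$ of $a$-edges of $\omega$ such that $H_i$ contains every environment with the value $a$ on $R_i$. The inequality says that this has probability at most $\prod_i\mathbb P(H_i)$.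

\begin{lemma}\label{lem:imperfect}
$\mathbb EJ\ge m/4$.
\end{lemma}

\begin{proof}
For $x,y\in\Lambda$ with $\|x-y\|_1=K$ let $H(x,y)$ be the increasing event that some monotone path from $x$ to $y$ consists of $a$-edges. In the coordinate $i$, such a path steps only in the direction of the sign of $y_i-x_i$. A translation followed by reflections of coordinates maps it to an oriented $a$-path of length $K$ from $0$, so $\mathbb P(H(x,y))\le\rho_K$. Let $\mathcal I$ be the set of indices of perfect segments. The segments are edge-disjoint, so the events $H(x_{i-1},x_i)$, $i\in\mathcal I$, occur disjointly. There are at most $2^m$ choices for $\mathcal I$ and at most $(2K+1)^{dm}$ choices for $(x_1,\dots,x_m)$, since $\|x_i-x_{i-1}\|_\infty\le K$. Hence, by \eqref{eq:K},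
\[
\mathbb P(|\mathcal I|\ge m/2)\le2^m(2K+1)^{dm}\rho_K^{m/2}\le2^{-m}\le\tfrac12 .
\]
On the complementary event $J>m/2$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:first}]
An imperfect segment satisfies
\begin{equation}\label{eq:gap}
T(\gamma_i,\omega)\ge a\|x_i-x_{i-1}\|_1+\delta .
\end{equation}
Indeed, if it contains a $b$-edge, then $T(\gamma_i,\omega)\ge aK+(b-a)$ and $K\ge\|x_i-x_{i-1}\|_1$. If it does not, then $\|x_i-x_{i-1}\|_1<K$; this distance has the parity of $K$, so it is at most $K-2$, and $T(\gamma_i,\omega)=aK\ge a\|x_i-x_{i-1}\|_1+2a$.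

For each ordered pair of distinct vertices $x,y\in[-n/8,n/8]^d$ with $\|x-y\|_1\le K$ fix a monotone path $\pi=\pi_{x,y}$ from $x$ to $y$. It has at most $K$ edges and stays in $[-n/8,n/8]^d$, so its edges belong to $S$. Let $B_{x,y}$ be the event that one of $\gamma_1,\dots,\gamma_m$ is an imperfect segment from $x$ to $y$. Different segments have different endpoints, so $J=\sum_{x,y}\mathbf 1_{B_{x,y}}$.

Let $\omega\in B_{x,y}$ and let $\omega^*$ be $\omega$ with all edges of $\pi$ set to $a$. Replace the segment of $\gamma(\omega)$ from $x$ to $y$ by $\pi$. In $\omega^*$ the path $\pi$ has time $a\|x-y\|_1$ and the rest of $\gamma$ is not slower than in $\omega$, so \eqref{eq:gap} gives $f(\omega^*)\le f(\omega)-\delta$. Go from $\omega^*$ back to $\omega$ by raising the values on $\pi$ one edge at a time. There are at most $K$ steps, and each increment of $f$ is a value of some $\partial_jf$, $j\in\pi$, at an environment that agrees with $\omega$ outside $\pi$. One increment is at least $\delta/K$. Thus $B_{x,y}\subseteq\bigcup_{j\in\pi}\{\partial_jf\ge\delta/K\}^\pi$ in the notation of Lemma~\ref{lem:reset},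 and that lemma and Markov's inequality give
\[
\mathbb P(B_{x,y})\le\lambda^{-K}\sum_{j\in\pi_{x,y}}\mathbb P(\partial_jf\ge\delta/K)\le\lambda^{-K}(K/\delta)^2\sum_{j\in\pi_{x,y}}\|\partial_jf\|_2^2 .
\]
If $j\in\pi_{x,y}$, then $x$ and $y$ are within distance $K$ of the lower endpoint of $j$, so $j$ lies on at most $(2K+1)^{2d}$ of the paths $\pi_{x,y}$. Summing over $(x,y)$ gives $\mathbb EJ\le C\sum_{j\in S}\|\partial_jf\|_2^2$, and $\mathbb EJ\ge m/4\ge cn$ by Lemma~\ref{lem:imperfect}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Apply Proposition~\ref{prop:spectral} to $h=f$, $W=W_n$ and the set $S$ of Proposition~\ref{prop:variance}. For large $n$ we have $U\ge cn$ by Proposition~\ref{prop:first} and $V\le Cn/\log n$ by Proposition~\ref{prop:variance}, so $\mu=U/V\ge x_n$ with $x_n=c'\log n$. Also $D_k(n)\ge D_k^S$. For $k=2$, \eqref{eq:two} gives $D_2(n)\ge U(x_n-1)/(2(pq)^2)\ge cn\log n$. For general $k$ take $n$ so large that $x_n\ge2k$; then $\phi_k(x_n)\ge(x_n/2)^k/k!$, and \eqref{eq:general} with the monotonicity of $\phi_k(x)/x$ gives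
\[
D_k(n)\ge(pq)^{-k}\,U\,\frac{\phi_k(x_n)}{x_n}\ge\frac{cn\,x_n^{k-1}}{(2pq)^k\,k!}=c_k\,n(\log n)^{k-1}.\qedhere
\]
\end{proof}

\begin{remark}
Proposition~\ref{prop:variance} holds for every $p\in(0,1)$. So the same proof shows that the conjecture fails for every choice of the parameters for which $\sum_{j\in S_{r(n)}}\|\partial_jf\|_2^2\ge cn$ for all large $n$. Under the hypotheses of Theorem~\ref{thm:cone} this sum is bounded by $D_1(n)=O(1)$.
\end{remark}

\section{Inside the percolation cone: proof of Theorem~\ref{thm:cone}}\label{sec:cone}

Let $d=2$, $p>\vec p_c(2)$, and let $v$ be as in Theorem~\ref{thm:cone}. Since $\alpha(p)\le1$, we have $|v_1-v_2|<v_1+v_2$, so $v_1,v_2\ge1$ and $v_1+v_2=\|v\|_1\ge2$. We extend $\omega$ by independent values to all edges of $\mathbb Z^2$; this does not affect $f$.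

No path from $0$ to $nv$ is faster than $an\|v\|_1$, the time of an oriented $a$-path. Inside the cone, oriented $a$-paths join a neighborhood of $0$ to a neighborhood of $nv$, so $f$ exceeds this minimum only by a short-tailed amount. A geodesic therefore contains long oriented $a$-paths near both ends, and we can replace its whole middle part by an oriented $a$-path of the environment in which a given distant edge $j$ is slow. Hence $\partial_jf$ is rarely nonzero unless $j$ is close to $0$ or $nv$.

\subsection{Oriented connections}
Call a vertex $u$ \emph{$m$-forward} (\emph{$m$-backward}) if an oriented $a$-path of length $m$ starts (ends) at $u$. The \emph{forward cluster} of $u$ is the set of vertices reached from $u$ by oriented $a$-paths; it has finitely many vertices on each level, so it is infinite if and only if $u$ is $m$-forward for all $m$. The backward cluster is defined with paths ending at $u$. We use the following results from \cite{Dur}, valid for $p>\vec p_c(2)$.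
\begin{itemize}
\item[(D1)] For each $\beta<\alpha(p)$, $\mathbb P(r_N\le\beta N)\le Ce^{-cN}$.
\item[(D2)] The probability that a given vertex is $m$-forward but has a finite forward cluster is at most $Ce^{-cm}$.
\item[(D3)] The probability that $m+1$ given consecutive vertices $x,x+(1,-1),\dots,x+m(1,-1)$ of a level all have finite forward clusters is at most $Ce^{-cm}$.
\end{itemize}
The law of $\omega$ is invariant under translations, under $(x_1,x_2)\mapsto(x_2,x_1)$, which changes the sign of the position, and under $x\mapsto-x$, which reverses the orientation. So (D1) has a mirror version for the smallest position reached from positions at least $0$, and (D2), (D3) hold for backward clusters.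

Planarity enters through one observation. Positions on a common level differ by an even number, and along two oriented paths between the same two levels the difference of positions changes by $0$ or $\pm2$ per level. Hence:
\begin{equation}\label{eq:cross}
\begin{array}{l}\text{if one oriented path starts weakly left and ends weakly right of}\\ \text{another one between the same two levels, they share a vertex.}\end{array}
\end{equation}

Fix $\beta$ with $|v_1-v_2|/\|v\|_1<\beta<\alpha(p)$ and let $c_0=\min\{1/2,(\beta\|v\|_1-|v_1-v_2|)/4\}>0$. Since $\beta<1$ and $\|v\|_1\ge2$, all $t$ with $1\le t\le c_0n$ satisfy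
\begin{equation}\label{eq:c0}
n|v_1-v_2|+2t\le\beta\,(n\|v\|_1-2t),\qquad n\|v\|_1-2t\ge n .
\end{equation}
Let $B(x,t)$ be the closed $\ell^1$-ball. For integers $1\le m\le t\le c_0n$ let $\mathcal E_{t,m}$ be the event that there are an $m$-forward vertex $u\in B(0,t)$ and an $m$-backward vertex $w\in B(nv,t)\cap\Lambda$ with no oriented $a$-path from $u$ to $w$. Note that $B(0,t)\subseteq\Lambda$ and that an oriented path between points of $\Lambda$ is monotone, so it stays in $\Lambda$.

\begin{lemma}\label{lem:connect}
$\mathbb P(\mathcal E_{t,m})\le Ct^4e^{-cm}$ for $1\le m\le t\le c_0n$.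
\end{lemma}

\begin{proof}
There are at most $(2t+1)^4$ pairs $(u,w)$; fix one and let $N=\operatorname{lev}(w)-\operatorname{lev}(u)$. Both $|\operatorname{lev}(x)|$ and $|\operatorname{pos}(x)|$ are at most $\|x\|_1$, so \eqref{eq:c0} gives $N\ge n\|v\|_1-2t\ge n\ge m$ and $|\operatorname{pos}(w)-\operatorname{pos}(u)|\le\beta N$; this is where the cone condition is used. Let $R$ be the rightmost vertex on the level of $w$ reached by an oriented $a$-path from a vertex on the level of $u$ with position at most $\operatorname{pos}(u)$, and let $L$ be the leftmost one reached from positions at least $\operatorname{pos}(u)$. By (D1), (D2) and their symmetric versions, outside an event of probability at most $Ce^{-cm}$ we have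
\[
\operatorname{pos}(L)<\operatorname{pos}(u)-\beta N\le\operatorname{pos}(w)\le\operatorname{pos}(u)+\beta N<\operatorname{pos}(R),
\]
the forward cluster of $u$ is infinite if $u$ is $m$-forward, and the backward cluster of $w$ is infinite if $w$ is $m$-backward. Assume all this, with $u$ $m$-forward and $w$ $m$-backward.

There is an oriented $a$-path $\xi$ of length $N$ from $u$. It ends weakly left of $R$, by the definition of $R$, while the path that reaches $R$ starts weakly left of $u$. By \eqref{eq:cross} they meet; following $\xi$ to the meeting point and then the other path, we get an oriented $a$-path $\xi_R$ from $u$ to $R$. The mirror argument gives a path $\xi_L$ from $u$ to $L$. There is also an oriented $a$-path $\xi'$ of length $N$ that ends at $w$; it starts at a vertex $y$ on the level of $u$. If $\operatorname{pos}(y)\ge\operatorname{pos}(u)$, then $\xi_R$ starts weakly left and ends right of $\xi'$. Otherwise $\xi'$ starts left and ends right of $\xi_L$. In both cases \eqref{eq:cross} gives a common vertex, and switching to $\xi'$ there yields an oriented $a$-path from $u$ to $w$.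
\end{proof}

\subsection{The excess time}
For a walk $\xi$ from $x$ to $y$ define the \emph{excess}
\[
\kappa(\xi,\omega)=T(\xi,\omega)-a\,(\operatorname{lev}(y)-\operatorname{lev}(x)).
\]
It is additive over steps. A step $+e_i$ along an $a$-edge contributes $0$. Every other step, called a \emph{defect}, contributes $b-a$, $2a$ or $a+b$, hence between $\delta$ and $a+b$. Let $f'=f-an\|v\|_1\ge0$, the minimal excess of a path in $\Lambda$ from $0$ to $nv$, and let $C_1=2(a+b)$.

\begin{lemma}\label{lem:excess}
$\mathbb P(f'>C_1s)\le Ce^{-cs}$ for all integers $1\le s\le c_0n$.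
\end{lemma}

\begin{proof}
The vertices $(i,-i)$, $|i|\le s/2$, are at least $s$ consecutive vertices of level $0$ in $B(0,s)$. The vertices $nv-(i,s-i)$, $0\le i\le s$, are $s+1$ consecutive vertices of one level in $B(nv,s)$, and they lie in $\Lambda$ because their coordinates are between $n-s$ and $2n$. By (D3), outside an event of probability at most $Ce^{-cs}$ some $u$ in the first family is $s$-forward and some $w$ in the second family is $s$-backward. Outside $\mathcal E_{s,s}$, whose probability is at most $Cs^4e^{-cs}\le C'e^{-cs/2}$, an oriented $a$-path joins $u$ to $w$ with excess $0$. Monotone paths from $0$ to $u$ and from $w$ to $nv$ have at most $s$ steps each, so $f'\le2(a+b)s$.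
\end{proof}

\subsection{Distant edges rarely matter}
For $j\in W_n$ let $h_j$ be the smallest $\ell^1$-distance between an endpoint of $j$ and the set $\{0,nv\}$; thus $h_j\le4n$.

\begin{lemma}\label{lem:distant}
$\mathbb P(\partial_jf\ne0)\le Ce^{-ch_j^{1/3}}$ for all $n$ and all $j\in W_n$.
\end{lemma}

\begin{proof}
Let $c_1=\min(1/10,c_0/4)$ and $t=\lfloor c_1h_j\rfloor$. Then $t\le c_0n$ and $2t\le n\le n\|v\|_1$. Put $s=\lfloor t^{1/3}\rfloor$ and $m=\lceil\sqrt t\,\rceil$. These scales are chosen so that $t/s$ is much larger than $m$: there is a constant $t_0\ge1$ such that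
\begin{equation}\label{eq:run}
\frac{t-C_1s/\delta}{C_1s/\delta+1}\ge m\qquad(t\ge t_0).
\end{equation}
If $t<t_0$, then $h_j$ is bounded and the claim holds for large $C$, so let $t\ge t_0$. Write $\omega^a=\sigma_j^a\omega$ and $\omega^b=\sigma_j^b\omega$. We claim that
\begin{equation}\label{eq:inclusion}
\{\partial_jf\ne0\}\subseteq\{f'(\omega)>C_1s\}\cup\{\omega^b\in\mathcal E_{t,m}\}.
\end{equation}

Suppose that neither event on the right occurs. Let $\xi$ be a geodesic from $0$ to $nv$ in $\omega^a$, with vertices $y_0,\dots,y_M$, where $M\ge n\|v\|_1\ge2t$. Since $\kappa(\xi,\omega^a)=f'(\omega^a)\le f'(\omega)\le C_1s$, the path $\xi$ has at most $C_1s/\delta$ defects in $\omega^a$. The defects cut the first $t$ steps into at most $C_1s/\delta+1$ runs of non-defect steps with total length at least $t-C_1s/\delta$, so by \eqref{eq:run} some run has at least $m$ steps. Let $u=y_i$, $i\le t$, be its starting point. The first $t$ edges of $\xi$ have both endpoints in $B(0,t)$, and $h_j\ge10t>t$, so none of them is $j$. Therefore the run is an oriented $a$-path in $\omega^b$ too, and $u\in B(0,t)$ is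 $m$-forward in $\omega^b$. The same count for the last $t$ steps, whose edges have both endpoints in $B(nv,t)$ and so differ from $j$, gives a run of at least $m$ steps whose endpoint $w=y_{i'}$, $i'\ge M-t\ge i$, lies in $B(nv,t)\cap\Lambda$ and is $m$-backward in $\omega^b$.

As $\omega^b\notin\mathcal E_{t,m}$, an oriented $a$-path of $\omega^b$ joins $u$ to $w$ in $\Lambda$, with excess $0$. Follow $\xi$ from $0$ to $u$, then this path, then $\xi$ from $w$ to $nv$. The first and last pieces avoid $j$, so they have the same excess in $\omega^b$ as in $\omega^a$, and the omitted middle part of $\xi$ has nonnegative excess. Hence $f'(\omega^b)\le\kappa(\xi,\omega^a)=f'(\omega^a)$, that is, $\partial_jf(\omega)=0$. This proves \eqref{eq:inclusion}.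

By Lemma~\ref{lem:reset} with $\pi=\{j\}$ and Lemma~\ref{lem:connect}, $\mathbb P(\omega^b\in\mathcal E_{t,m})\le Ct^4e^{-c\sqrt t}$, and by Lemma~\ref{lem:excess}, $\mathbb P(f'>C_1s)\le Ce^{-cs}$. Both bounds are at most $Ce^{-ct^{1/3}}$, and $t\ge c_1h_j/2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cone}]
Let $|M|=k$ and $j\in M$. Then $\partial_Mf=\partial_{M\setminus\{j\}}(\partial_jf)$ is a signed sum of the $2^{k-1}$ values of $\partial_jf$ obtained by resetting the edges of $M\setminus\{j\}$ in all possible ways. So $|\partial_Mf|\le2^{k-1}(b-a)$, and $\{\partial_Mf\ne0\}\subseteq\{\partial_jf\ne0\}^{M\setminus\{j\}}$. By Lemmas~\ref{lem:reset} and~\ref{lem:distant},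
\[
\|\partial_Mf\|_2^2\le4^{k-1}(b-a)^2\lambda^{-(k-1)}\min_{j\in M}Ce^{-ch_j^{1/3}}\le C_k\prod_{j\in M}e^{-(c/k)h_j^{1/3}},
\]
because a minimum is at most the geometric mean. Summing over $M$,
\[
D_k(n)\le C_k\Big(\sum_{j\in W_n}e^{-(c/k)h_j^{1/3}}\Big)^k .
\]
An $\ell^1$-sphere of radius $h$ in $\mathbb Z^2$ has at most $4h+1$ vertices and each vertex has four edges, so at most $8(4h+1)$ edges satisfy $h_j=h$. The inner sum is therefore at most $\sum_{h\ge0}8(4h+1)e^{-(c/k)h^{1/3}}$, which is finite and does not depend on $n$.
\end{proof}

\begin{thebibliography}{9}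

\bibitem{AB}
Aizenman and Barsky, Comm. Math. Phys. 108 (1987).

\bibitem{Dur}
Durrett, \emph{Oriented percolation in two dimensions}, Ann. Probab. 12 (1984), 999--1040.

\bibitem{MRS}
Ivan Matic, Rados Radoicic, and Dan Stefanica, \emph{Higher-order derivatives of first-passage percolation with respect to the environment}, arXiv:2504.08935 (2025).

\bibitem{Men}
Menshikov (1986).

\bibitem{Tal}
Talagrand, Ann. Probab. 22 (1994).

\end{thebibliography}
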